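\title{Cyclicity of $T\oplus T$ does not imply cyclicity of $T^2$}

\begin{abstract}
We construct a bounded operator $T$ on a separable Hilbert space, real or complex, such that $T\oplus T$ is cyclic and $T^2$ is not. The operator has spectrum $\{1,-1\}$ and differs from $I\oplus(-I)$ by an operator of arbitrarily small norm that lies in every Schatten class; even the orthogonal sum of countably many copies of $T$ is cyclic. A variant of the construction makes all powers $T^n$, $n\ge2$, non-cyclic at once. In the positive direction, the square of a cyclic operator on a Banach space is cyclic whenever the spectrum, with its holes filled in, is disjoint from its reflection in the origin.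
\end{abstract}

\section{The question and the results}\label{sec:intro}

All vector spaces are over $\mathbb K\in\{\mathbb R,\mathbb C\}$, operators are continuous and linear, and polynomials have coefficients in $\mathbb K$ unless stated otherwise. An operator $L$ on a Banach space $Z$ is \emph{cyclic} if there is a vector $z\in Z$, a \emph{cyclic vector}, such that the linear span of the orbit $\{L^nz:n\ge0\}$ is dense in $Z$. This span is the set $\{q(L)z: q \text{ a polynomial}\}$, and its closure is the smallest closed $L$-invariant subspace containing $z$. Cyclicity thus says that one vector generates the whole space.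

For an operator $T$ on $X$ let $T\oplus T$ be the operator $(x,y)\mapsto(Tx,Ty)$ on $X\oplus X$. There are two natural ways to ask more of $T$ than cyclicity. Cyclicity of $T\oplus T$ asks for a pair $(x,y)$ such that, for any two targets, a \emph{single} polynomial $q$ brings $q(T)x$ close to the first and $q(T)y$ close to the second. Cyclicity of $T^2$ asks for a vector $x$ for which the \emph{even} polynomials in $T$ suffice. This paper answers the following question from \cite{Shkarin}.

\begin{quote}
\emph{Let $T$ be an operator on a Banach space $X$ such that $T\oplus T$ is cyclic. Does it follow that $T^2$ is cyclic?}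
\end{quote}

One notion is useful from the start. Call an operator $M$ on $Y$ a \emph{factor} of an operator $L$ on $Z$ if $QL=MQ$ for some continuous linear map $Q:Z\to Y$ with dense range. Then $q(M)Qz=Qq(L)z$, so $Q$ sends cyclic vectors of $L$ to cyclic vectors of $M$: \emph{a factor of a cyclic operator is cyclic}. Direct summands are factors.

The simplest examples suggest a positive answer. If $\dim X=d$ with $1\le d<\infty$, then $T\oplus T$ is annihilated by the characteristic polynomial of $T$, so every orbit spans a subspace of dimension at most $d<2d$, and $T\oplus T$ is never cyclic. The easy ways in which the square of a cyclic operator fails to be cyclic are of this finite-dimensional kind. The matrix $\operatorname{diag}(1,-1)$ has the cyclic vector $(1,1)$, and its square is the identity of $\mathbb K^2$. The unilateral shift $e_n\mapsto e_{n+1}$ on $\ell_2(\mathbb Z_+)$ has the cyclic vector $e_0$, and its square has the zero operator on $\mathbb K^2$ as a factor, through $Qx=(x_0,x_1)$. Cyclicity of $T\oplus T$ excludes every obstruction of this kind: it forbids $T^2$ to have any factor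 on a nonzero finite-dimensional space $F$. Indeed, suppose $QT^2=MQ$ with $Q$ mapping $X$ onto $F$. Put $\widetilde Qx=(Qx,QTx)$ and $\widetilde M(a,b)=(b,Ma)$. Then $\widetilde QT=\widetilde M\widetilde Q$, so the restriction $M_0$ of $\widetilde M$ to the range of $\widetilde Q$ is a factor of $T$ on a nonzero finite-dimensional space, and the non-cyclic operator $M_0\oplus M_0$ is a factor of $T\oplus T$.

The answer is nevertheless negative, because there is an obstruction to cyclicity that finite-dimensional factors do not detect. To state the results, let $H=\ell_2(\mathbb Z)$ over $\mathbb K$. For an operator $L$ on a Hilbert space $Z$ let $L^{(\infty)}$ be the operator $(z_j)\mapsto(Lz_j)$ on $\ell_2(\mathbb N;Z)$; if $L^{(\infty)}$ is cyclic, so are its direct summands $L\oplus L$ and $L\oplus\dots\oplus L$. A compact operator $R$ on a Hilbert space belongs to the Schatten class $\mathcal S_p$, $p>0$, if its singular values (the eigenvalues of $(R^*R)^{1/2}$, with multiplicity) are $p$-summable. The spectrum $\sigma(T)$ of an operator on a real space is the spectrum of its complexification (Section~\ref{sec:conv}).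

\begin{theorem}\label{thm:square}
For every $\varepsilon>0$ there is a bounded operator $T$ on the Hilbert space $X=H\oplus H$ such that $T^{(\infty)}$ is cyclic (hence $T\oplus T$ is cyclic), but $T^2$ is not cyclic. Moreover, $T=J+R$ with $J=I\oplus(-I)$, $\|R\|\le\varepsilon$, $R\in\mathcal S_p$ for every $p>0$, and $\sigma(T)=\{1,-1\}$.
\end{theorem}

\begin{theorem}\label{thm:powers}
There is a bounded operator $T$ on a separable Hilbert space over $\mathbb K$ such that $T^{(\infty)}$ is cyclic, but $T^n$ is not cyclic for any $n\ge2$.
\end{theorem}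

\begin{theorem}\label{thm:positive}
Let $T$ be a cyclic operator on a Banach space, and let $K$ be the complement of the unbounded component of $\mathbb C\setminus\sigma(T)$. If $K\cap(-K)=\varnothing$, then $T^2$ is cyclic.
\end{theorem}

In Theorem~\ref{thm:square} we have $K=\{1,-1\}$. So the hypothesis of Theorem~\ref{thm:positive} cannot be weakened to admit even one pair of opposite points: the spectrum $\{1,-1\}$ already allows a counterexample. The converse implication fails as well: for $T=I$ on $\mathbb K$ the square $T^2$ is cyclic and $T\oplus T$ is not.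

\section{Transposes, spectra and real scalars}\label{sec:conv}

\emph{Transposes.} Let $(e_n)_{n\in\mathbb Z}$ be the standard basis of $H$ and let $\langle x,y\rangle=\sum_nx_ny_n$. This form is \emph{bilinear} in both the real and the complex case, and $\|x\|=\sup\{|\langle x,y\rangle|:\|y\|\le1\}$. The transpose $C'$ of a bounded operator $C$ on $H$ is defined by $\langle Cx,y\rangle=\langle x,C'y\rangle$. It satisfies $\|C'\|=\|C\|$ and $(C^n)'=(C')^n$.

\emph{Affine changes.} If $\alpha,\beta\in\mathbb K$ and $\beta\ne0$, the polynomials in $\alpha I+\beta L$ are exactly the polynomials in $L$, so the two operators have the same cyclic vectors.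

\emph{Spectra.} An operator $N$ is \emph{quasinilpotent} if $\|N^k\|^{1/k}\to0$; by the spectral radius formula this is equivalent to $\sigma(N)=\{0\}$. Then $\sigma(\lambda(I+N))=\{\lambda\}$ for every scalar $\lambda$. Also $\sigma(L_1\oplus L_2)=\sigma(L_1)\cup\sigma(L_2)$.

\emph{Complexification.} For a real Banach space $Z$ let $Z_{\mathbb C}=\{x+iy:x,y\in Z\}$, normed by $\|x+iy\|^2=\|x\|^2+\|y\|^2$ if $Z$ is a Hilbert space and by $\|x+iy\|=\sup_t\|x\cos t-y\sin t\|$ in general. Either norm extends the norm of $Z$, satisfies $\|x\|\le\|x+iy\|\le\|x\|+\|y\|$, and makes $Z_{\mathbb C}$ a complex Banach space. An operator $L$ on $Z$ extends to $L_{\mathbb C}(x+iy)=Lx+iLy$. The complexification of real $\ell_2(\mathbb Z)$ is complex $\ell_2(\mathbb Z)$, and $L_{\mathbb C}$ has the same matrix as $L$. Several arguments below use complex analysis; the next lemma brings their conclusions back to real scalars.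

\begin{lemma}\label{lem:real}
Let $L$ and $G$ be operators on a real Banach space $Z$.
\begin{enumerate}
\item[(a)] A vector $z\in Z$ is cyclic for $L$ if and only if it is cyclic for $L_{\mathbb C}$.
\item[(b)] If $s_n,t_n$ are real polynomials and $(s_n+it_n)(L_{\mathbb C})\to G_{\mathbb C}$ in norm, then $s_n(L)\to G$ in norm.
\end{enumerate}
\end{lemma}

\begin{proof}
Every complex polynomial is $s+it$ with real polynomials $s,t$, and for $x\in Z$
\[
(s+it)(L_{\mathbb C})x=s(L)x+i\,t(L)x .
\]
Since $s$ and $t$ vary independently, these vectors with $x=z$ are dense in $Z_{\mathbb C}$ exactly when the vectors $s(L)z$ are dense in $Z$. This is (a). For (b), the real part of $(s_n+it_n)(L_{\mathbb C})x-G_{\mathbb C}x$ is $s_n(L)x-Gx$, so $\|s_n(L)-G\|\le\|(s_n+it_n)(L_{\mathbb C})-G_{\mathbb C}\|$.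
\end{proof}

\section{The idea in dimension two}\label{sec:idea}

Look again at $T_0=\operatorname{diag}(1,-1)$ on $\mathbb K^2$, and record \emph{why} it behaves as it does.

The operator $T_0$ is cyclic because its two blocks are cyclic and have different spectra. The polynomials $\frac{1+z}2$ and $\frac{1-z}2$, evaluated at $T_0$, are the two coordinate projections; applied to $(1,1)$ they give $(1,0)$ and $(0,1)$.

The square $T_0^2=I$ is not cyclic because squaring merges the two spectra. Given $x=(x_1,x_2)\neq0$, the functional $y\mapsto\Phi(x,y)=x_1y_2-x_2y_1$ is nonzero and vanishes on every vector $q(T_0^2)x=q(1)x$. The two properties of $\Phi$ that matter are that it is skew-symmetric and that $T_0^2$ can be moved from one argument to the other.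

Finally, $T_0\oplus T_0$ is not cyclic because the two copies of the block $1$ form the summand $I$ on $\mathbb K^2$.

We keep the first two features and repair the third by replacing the blocks $1$ and $-1$ by operators $A$ and $-D$ on $H$, with $A$ and $D$ close to $I$. The choice $D=A$ does not work: if $\sigma(A)=\{1\}$ and $A\oplus A$ is cyclic, then $(A\oplus(-A))^2=(A\oplus A)^2$ is cyclic by Theorem~\ref{thm:positive}. The right choice is the transpose, $D=A'$, which in dimension one cannot be told apart from $A$. So let $T=A\oplus(-A')$. Three things are needed.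
\begin{enumerate}
\item[(i)] $T^2=A^2\oplus(A^2)'$ is not cyclic. This holds for every $A$, by a skew form as above (Section~\ref{sec:skew}).
\item[(ii)] $A^{(\infty)}$ and $(A')^{(\infty)}$ are both cyclic. This is the heart of the construction (Section~\ref{sec:shift}). It forces $A$ and $A'$ to be genuinely different: if they were similar, $A\oplus A$ would be similar to $A\oplus A'$, which is not cyclic by Lemma~\ref{lem:skew}.
\item[(iii)] The projections of $T^{(\infty)}=A^{(\infty)}\oplus(-A')^{(\infty)}$ onto the two blocks are limits of polynomials in $T^{(\infty)}$, so that cyclic vectors of the blocks can be glued (Section~\ref{sec:glue}).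
\end{enumerate}

\section{An operator plus its transpose is never cyclic}\label{sec:skew}

\begin{lemma}\label{lem:skew}
For every bounded operator $C$ on $H$, the operator $S=C\oplus C'$ on $H\oplus H$ is not cyclic.
\end{lemma}

\begin{proof}
Let $\Phi((u,f),(v,g))=\langle u,g\rangle-\langle f,v\rangle$. This is a continuous bilinear form on $H\oplus H$ with $\Phi(x,y)=-\Phi(y,x)$, and
\[
\Phi(S(u,f),(v,g))=\langle Cu,g\rangle-\langle C'f,v\rangle=\langle u,C'g\rangle-\langle f,Cv\rangle=\Phi((u,f),S(v,g)).
\]
By induction and bilinearity, $\Phi(q(S)x,y)=\Phi(x,q(S)y)$ for every polynomial $q$. Taking $y=x$ gives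
\[
\Phi(x,q(S)x)=\Phi(q(S)x,x)=-\Phi(x,q(S)x),
\]
so $\Phi(x,q(S)x)=0$. If $x=(u,f)\ne0$, the continuous functional $\Phi(x,\cdot)$ is nonzero, since its value at $(-\bar f,\bar u)$ is $\|u\|^2+\|f\|^2$. It vanishes on $\{q(S)x\}$, so this set is not dense. The vector $x=0$ is not cyclic either.
\end{proof}

Bilinearity is what lets complex coefficients pass from one argument of $\Phi$ to the other. The Hilbert space adjoint cannot replace the transpose: for $C=i$ on $\mathbb C$, the operator $C\oplus C^*=\operatorname{diag}(i,-i)$ is cyclic.

\section{A weighted shift whose infinite sums are cyclic}\label{sec:shift}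

We take $A=I+\eta B$ with a number $\eta>0$ and a bilateral weighted shift $B$. By the remark on affine changes, requirement (ii) concerns $B$ alone: $B^{(\infty)}$ and $(B')^{(\infty)}$ must be cyclic. A cyclic vector of an infinite sum is hard to write down, so we obtain it from the Baire category theorem. The following criterion is suited to infinite sums because its hypothesis concerns only a dense set of vectors, which can be taken finitely supported.

\begin{lemma}\label{lem:criterion}
Let $L$ be an operator on a separable Banach space $Z\neq\{0\}$ and let $E\subset Z$ be a dense linear subspace that $L$ maps bijectively onto itself. Write $L^{-k}$ for the powers of the inverse of $L|_E$, defined on $E$ only. Suppose there are integers $k_i\ge0$ with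
\[
\|L^{k_i}x\|\,\|L^{-k_i}y\|\to0\qquad\text{for all }x,y\in E .
\]
Then $L$ is cyclic.
\end{lemma}

\begin{proof}
Let $U,V\subset Z$ be nonempty open sets, and pick nonzero vectors $x\in U\cap E$ and $y\in V\cap E$. Since $L$ is bijective on $E$, the vectors $L^{k_i}x$ and $L^{-k_i}y$ are nonzero, and we may put $c_i=(\|L^{-k_i}y\|/\|L^{k_i}x\|)^{1/2}>0$. This choice splits the small product evenly:
\[
c_i\|L^{k_i}x\|=c_i^{-1}\|L^{-k_i}y\|=\big(\|L^{k_i}x\|\,\|L^{-k_i}y\|\big)^{1/2}\to0 .
\]
Hence $u_i=x+c_i^{-1}L^{-k_i}y\to x$ and $c_iL^{k_i}u_i=c_iL^{k_i}x+y\to y$. For large $i$ we have $u_i\in U$ and $q(L)u_i\in V$ with $q(z)=c_iz^{k_i}$.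

Let $(V_j)$ be a countable base of nonempty open sets of $Z$. The set $G_j=\bigcup_qq(L)^{-1}(V_j)$, with the union over all polynomials, is open, and it meets every nonempty open $U$ by the first paragraph. By the Baire category theorem there is $z\in\bigcap_jG_j$. The set $\{q(L)z\}$ meets every $V_j$, so it is dense.
\end{proof}

Let $(a_n)_{n\in\mathbb Z}$ be positive numbers with bounded ratios, and put
\[
w_n=\frac{a_{n+1}}{a_n},\qquad Be_n=w_ne_{n+1},\qquad f_n=a_ne_n,\qquad g_n=a_n^{-1}e_n .
\]
Then $Bf_n=a_nw_ne_{n+1}=f_{n+1}$. The transpose satisfies $B'e_{n+1}=w_ne_n$, so $B'g_{n+1}=a_{n+1}^{-1}w_ne_n=g_n$. Thus $B$ moves the vectors $f_n$ forward and $B'$ moves the vectors $g_n$ backward.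

\begin{example}\label{ex:test}
Test the hypothesis of Lemma~\ref{lem:criterion} on the simplest vectors. For $L=B\oplus B$ and $x=y=(f_0,f_0)$ we have $L^kx=(f_k,f_k)$ and $L^{-k}y=(f_{-k},f_{-k})$, and the product of norms is $2a_ka_{-k}$. For $L=B'\oplus B'$ and $x=y=(g_0,g_0)$ the product is $2(a_ka_{-k})^{-1}$. Both can tend to zero, along \emph{different} sequences of exponents. For $L=B\oplus B'$ and $x=y=(f_0,g_0)$ we have $L^kx=(f_k,g_{-k})$ and $L^{-k}y=(f_{-k},g_k)$, and the product is at least $\|f_k\|\,\|g_k\|=1$ for every $k$, in agreement with Lemma~\ref{lem:skew}.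
\end{example}

So $a_ka_{-k}$ must oscillate between very small and very large values, and this must survive fixed shifts of the indices. We also want $w_n\to0$ rapidly as $|n|\to\infty$, to make $B$ quasinilpotent and a member of all Schatten classes. We write $\log a_n=-\psi(n)+\varphi(n)$ and give the two tasks to the two terms:
\[
\psi(t)=t|t|^{1/2},\qquad
\varphi(t)=\begin{cases}t\sin\log(1+t),&t\ge0,\\ 0,&t<0,\end{cases}
\qquad a_n=e^{-\psi(n)+\varphi(n)} .
\]
The function $\psi$ is odd, so it cancels in $a_ka_{-k}=e^{\varphi(k)}$. Its derivative $\psi'(t)=\frac32|t|^{1/2}$ tends to infinity, which makes the weights decay, but it is $o(|t|)$, so that a fixed shift of the index changes $\psi(k)$ by $o(k)$. The function $\varphi$ oscillates with amplitude of order $k$, which dominates this error. The logarithm slows the oscillation enough for $\varphi$ to be Lipschitz, so that $\varphi$ does not disturb the decay of the weights: for $t>0$,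
\[
\varphi'(t)=\sin\log(1+t)+\frac t{1+t}\cos\log(1+t),\qquad|\varphi'(t)|\le2,
\]
and $\varphi$ is continuous at $0$, so $|\varphi(s)-\varphi(t)|\le2|s-t|$ on $\mathbb R$. The term $\varphi$ cannot be dropped. Without it $w_{-n-1}=w_n$, the unitary $e_n\mapsto e_{-n}$ carries $B'$ to $B$, and $B\oplus B$ is not cyclic by Lemma~\ref{lem:skew}. From now on $B$ is the shift defined by this sequence $(a_n)$.

\begin{lemma}\label{lem:small}
The operator $B$ is bounded, $B$ and $B'$ belong to $\mathcal S_p$ for all $p>0$, and $B$, $B'$, $B^{(\infty)}$, $(B')^{(\infty)}$ are quasinilpotent.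
\end{lemma}

\begin{proof}
On $[n,n+1]$ we have $|t|\ge\max(|n|-1,0)$, so $\psi(n+1)-\psi(n)\ge\frac32\max(|n|-1,0)^{1/2}$ and
\[
0<w_n\le\exp\Big(2-\tfrac32\max(|n|-1,0)^{1/2}\Big).
\]
Hence $B$ is bounded, $w_n\to0$ as $|n|\to\infty$, and $B$ and $B'$ are compact. Both have real matrices; $B^*Be_n=w_n^2e_n$ and $(B')^*B'e_{n+1}=w_n^2e_{n+1}$, so the singular values of both are the numbers $w_n$. They are $p$-summable because $e^{-c\sqrt j}\le24c^{-4}j^{-2}$ for $c>0$ and $j\ge1$, by the inequality $e^t\ge t^4/24$.

Since $B^ke_n=w_n\cdots w_{n+k-1}e_{n+k}$, we have $\|B^k\|=\sup_nw_n\cdots w_{n+k-1}$. Fix $\delta\in(0,1)$, let $N$ be the number of weights exceeding $\delta$, and let $\beta=\max(1,\sup_nw_n)$. In a product of $k\ge N$ consecutive weights at most $N$ factors exceed $\delta$, so $\|B^k\|\le\beta^N\delta^{k-N}$ and $\limsup_k\|B^k\|^{1/k}\le\delta$. Thus $B$ is quasinilpotent. The $k$th powers of the other three operators have the same norm as $B^k$.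
\end{proof}

\begin{lemma}\label{lem:oscillation}
There are strictly increasing sequences of positive integers $(k_i)$ and $(l_i)$ such that for all $n,m\in\mathbb Z$
\begin{equation}\label{eq:osc}
a_{n+k_i}a_{m-k_i}\to0,\qquad a_{n+l_i}a_{m-l_i}\to\infty\qquad(i\to\infty).
\end{equation}
\end{lemma}

\begin{proof}
Fix $n,m$ and let $k\ge|n|+|m|$. Then $m-k\le0$, so $\varphi(m-k)=0$, and $\psi(m-k)=-\psi(k-m)$. Therefore
\[
\log(a_{n+k}a_{m-k})=-\big(\psi(k+n)-\psi(k-m)\big)+\varphi(k+n).
\]
The points $k+n$ and $k-m$ lie in $[0,2k]$ at distance $|n+m|$, so $|\psi(k+n)-\psi(k-m)|\le\frac32|n+m|(2k)^{1/2}$. Also $|\varphi(k+n)-\varphi(k)|\le2|n|$. Hence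
\[
\log(a_{n+k}a_{m-k})=k\sin\log(1+k)+O(\sqrt k)\qquad(k\to\infty),
\]
and the main term does not depend on $n$ and $m$. The numbers $\log(1+k)$, $k\ge0$, start at $0$ and increase to infinity in steps of length at most $\log2<2\pi/3$. The sets $\{\sin\le-\frac12\}$ and $\{\sin\ge\frac12\}$ consist of intervals of length $2\pi/3$, so each of these intervals in $[0,\infty)$ contains some $\log(1+k)$. Choose $k_1<k_2<\cdots$ with $\sin\log(1+k_i)\le-\frac12$ and $l_1<l_2<\cdots$ with $\sin\log(1+l_i)\ge\frac12$. The logarithm above is at most $-\frac12k_i+O(\sqrt{k_i})$ at $k=k_i$ and at least $\frac12l_i-O(\sqrt{l_i})$ at $k=l_i$.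
\end{proof}

\begin{proposition}\label{prop:cyclic}
The operators $B^{(\infty)}$ and $(B')^{(\infty)}$ are cyclic.
\end{proposition}

\begin{proof}
Let $Z=\ell_2(\mathbb N;H)$ and let $E\subset Z$ be the dense subspace of finitely supported sequences whose entries are finite linear combinations of the $e_n$. For $h\in H$ let $h^{(j)}\in Z$ be $h$ placed in the $j$th coordinate.

Let $L=B^{(\infty)}$. The vectors $f_n^{(j)}$ form an algebraic basis of $E$, and $L$ permutes them by $f_n^{(j)}\mapsto f_{n+1}^{(j)}$, so $L$ maps $E$ bijectively onto $E$. If $x=\sum\alpha_{j,n}f_n^{(j)}$ and $y=\sum\beta_{j,m}f_m^{(j)}$ are finite sums, then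
\[
\|L^kx\|\,\|L^{-k}y\|\le\Big(\sum|\alpha_{j,n}|\,a_{n+k}\Big)\Big(\sum|\beta_{j,m}|\,a_{m-k}\Big),
\]
a finite combination of the products $a_{n+k}a_{m-k}$ with coefficients independent of $k$. It tends to $0$ along $k=k_i$ by \eqref{eq:osc}, and Lemma~\ref{lem:criterion} applies.

Let $L=(B')^{(\infty)}$. Now $L$ permutes the basis $g_n^{(j)}$ of $E$ by $g_n^{(j)}\mapsto g_{n-1}^{(j)}$. Expanding $x$ in the vectors $g_m^{(j)}$ and $y$ in the vectors $g_n^{(j)}$, we bound $\|L^kx\|\,\|L^{-k}y\|$ by a finite combination of the products $\|g_{m-k}\|\,\|g_{n+k}\|=(a_{n+k}a_{m-k})^{-1}$, which tend to $0$ along $k=l_i$ by \eqref{eq:osc}.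
\end{proof}

It is essential here that one sequence $(k_i)$ serves all pairs $n,m$: a general $x$ and $y$ in $E$ produce all cross terms at once.

\section{Gluing cyclic blocks and the proof of Theorem~\ref{thm:square}}\label{sec:glue}

A sum of cyclic operators need not be cyclic, as $I\oplus I$ on $\mathbb K^2$ shows. It is cyclic when polynomials can separate the blocks.

\begin{lemma}\label{lem:glue}
Let $L=\bigoplus_jL_j$ be a bounded operator on a finite or countable Hilbert sum $Z=\bigoplus_jZ_j$. Suppose that each coordinate projection $P_j$ onto $Z_j$ is a norm limit of polynomials in $L$. Then every $z=(z_j)\in Z$ with $z_j$ cyclic for $L_j$ for all $j$ is cyclic for $L$. In particular, $L$ is cyclic if every $L_j$ is.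
\end{lemma}

\begin{proof}
Let $Y$ be the closure of $\{q(L)z\}$, a closed subspace invariant under all polynomials in $L$. If $r_n(L)\to P_j$, then $P_jz=\lim r_n(L)z\in Y$, so $q(L)P_jz\in Y$ for all $q$. The vector $q(L)P_jz$ is $q(L_j)z_j$ placed in the $j$th coordinate, and these vectors are dense in $Z_j$. So $Z_j\subset Y$ for all $j$, and $Y=Z$. For the last statement, multiply cyclic vectors of the $L_j$ by nonzero scalars so that $\sum\|z_j\|^2<\infty$.
\end{proof}

For $T_0=\operatorname{diag}(1,-1)$ the polynomial $\frac{1+z}2$ gave the first projection exactly. For blocks near $I$ and $-I$ it gives an operator near that projection, and we improve the approximation by iterating a polynomial that has attracting fixed points at $0$ and $1$. A convenient one is $h(z)=3z^2-2z^3$, which treats the two points symmetrically. Its coefficients are real, so the argument covers both fields.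

\begin{lemma}\label{lem:iteration}
Let $L_1=I+N_1$ and $L_2=-(I+N_2)$ be operators on Hilbert spaces with $\|N_1\|,\|N_2\|\le\frac14$. Then both coordinate projections are norm limits of real polynomials in $L_1\oplus L_2$.
\end{lemma}

\begin{proof}
First, $h(1-z)=3(1-2z+z^2)-2(1-3z+3z^2-z^3)=1-3z^2+2z^3$, that is,
\begin{equation}\label{eq:sym}
1-h(1-z)=h(z).
\end{equation}
Second, if $\|W\|\le\frac18$, then
\begin{equation}\label{eq:contr}
\|h(W)\|\le\|W\|^2(3+2\|W\|)\le\tfrac18\cdot\tfrac{13}4\,\|W\|\le\tfrac12\|W\|.
\end{equation}
Put $r_0(z)=\frac{1+z}2$ and $r_{n+1}=h\circ r_n$. The operator $r_0(L_2)=-\frac12N_2$ has norm at most $\frac18$, and $r_{n+1}(L_2)=h(r_n(L_2))$, so \eqref{eq:contr} and induction give $\|r_n(L_2)\|\le2^{-n-3}$. Let $W_n=I-r_n(L_1)$. Then $W_0=-\frac12N_1$ has norm at most $\frac18$, and $W_{n+1}=I-h(I-W_n)=h(W_n)$ by \eqref{eq:sym}, so $\|W_n\|\le2^{-n-3}$. Hence $r_n(L_1\oplus L_2)=r_n(L_1)\oplus r_n(L_2)\to I\oplus0$ and $(1-r_n)(L_1\oplus L_2)\to0\oplus I$ in norm.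
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:square}]
Choose $\eta>0$ with $\eta\|B\|\le\min(\varepsilon,\frac14)$, and let
\[
A=I+\eta B,\qquad T=A\oplus(-A')\quad\text{on }X=H\oplus H .
\]
Then $T=J+R$ with $R=\eta(B\oplus(-B'))$ and $\|R\|=\eta\|B\|\le\varepsilon$. The singular values of $R$ are the numbers $\eta w_n$, each taken twice, so $R\in\mathcal S_p$ for all $p>0$ by Lemma~\ref{lem:small}. Since $B$ and $B'$ are quasinilpotent, $\sigma(A)=\{1\}$, $\sigma(-A')=\{-1\}$ and $\sigma(T)=\{1,-1\}$.

We have $T^2=A^2\oplus(A')^2=A^2\oplus(A^2)'$, which is not cyclic by Lemma~\ref{lem:skew}.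

The unitary map $((u_j,v_j))_j\mapsto((u_j)_j,(v_j)_j)$ identifies $T^{(\infty)}$ with $L_1\oplus L_2$, where $L_1=I+\eta B^{(\infty)}$ and $L_2=-(I+\eta(B')^{(\infty)})$. These are affine changes of $B^{(\infty)}$ and $(B')^{(\infty)}$, hence cyclic by Proposition~\ref{prop:cyclic}. As $\|\eta B^{(\infty)}\|=\|\eta(B')^{(\infty)}\|=\eta\|B\|\le\frac14$, Lemmas~\ref{lem:iteration} and~\ref{lem:glue} show that $T^{(\infty)}$ is cyclic.
\end{proof}

The negative answer uses only the bound $\eta\|B\|\le\frac14$ and Proposition~\ref{prop:cyclic}. The decay of the weights serves the statements about $R$ and $\sigma(T)$; in the next section quasinilpotence becomes part of the argument.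

\section{All powers at once}\label{sec:powers}

To destroy cyclicity of $T^n$, replace the sign $-1$ by an $n$th root of unity $\omega\neq1$: over $\mathbb C$, the $n$th power of $A\oplus\omega A'$ is $A^n\oplus(A^n)'$. One such pair of blocks for each prime $p$ handles every $n\ge2$, since $n$ has a prime divisor. Two difficulties arise. Infinitely many blocks have to be separated by polynomials, and over $\mathbb R$ the roots of unity other than $\pm1$ are not available. For the first we scale the $p$th pair by $1/p$, so that all spectra are distinct isolated points, and we obtain the projections by integrating the resolvent. The following fact puts such integrals within reach of polynomials.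

\begin{lemma}\label{lem:resolvent}
Let $L$ be an operator on a complex Banach space, let $\mathcal P(L)$ be the norm closure of the polynomials in $L$, and let $\Omega_\infty(L)$ be the unbounded component of $\mathbb C\setminus\sigma(L)$. Then $(\lambda-L)^{-1}\in\mathcal P(L)$ for all $\lambda\in\Omega_\infty(L)$. Consequently, $\int_\Gamma f(\lambda)(\lambda-L)^{-1}\,d\lambda\in\mathcal P(L)$ for every contour $\Gamma\subset\Omega_\infty(L)$ and every continuous function $f$ on $\Gamma$.
\end{lemma}

\begin{proof}
The set $\mathcal P(L)$ is a closed algebra. Let $D$ be the set of $\lambda\in\Omega_\infty(L)$ with $(\lambda-L)^{-1}\in\mathcal P(L)$. It contains every $\lambda$ with $|\lambda|>\|L\|$, because $(\lambda-L)^{-1}=\sum_{k\ge0}\lambda^{-k-1}L^k$. It is relatively closed, because the resolvent is norm continuous. It is open: if $\lambda\in D$ and $|\mu-\lambda|<\|(\lambda-L)^{-1}\|^{-1}$, then $(\mu-L)^{-1}=\sum_{k\ge0}(\lambda-\mu)^k(\lambda-L)^{-k-1}\in\mathcal P(L)$. Since $\Omega_\infty(L)$ is connected, $D=\Omega_\infty(L)$. The integral is a norm limit of Riemann sums, which are linear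 combinations of resolvents at points of $\Gamma$.
\end{proof}

\begin{proposition}\label{prop:points}
Let $(\lambda_j)$ be a sequence of pairwise distinct nonzero complex numbers with $\lambda_j\to0$. Let $N_j$ be quasinilpotent operators on complex Hilbert spaces $Z_j$ with $\sup_j\|N_j\|<\infty$, and let $L=\bigoplus_jL_j$ with $L_j=\lambda_j(I+N_j)$. Then every $z=(z_j)\in\bigoplus_jZ_j$ with $z_j$ cyclic for $N_j$ for all $j$ is cyclic for $L$.
\end{proposition}

\begin{proof}
Since $\|L_j\|\to0$, the operator $L$ is bounded. The operators $L_j$ and $N_j$ have the same cyclic vectors, so by Lemma~\ref{lem:glue} it suffices to show $P_j\in\mathcal P(L)$.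

Let $\Lambda=\{0\}\cup\{\lambda_j\}$, a countable compact set in which each $\lambda_j$ is isolated. Let $\mu\notin\Lambda$. Every $\mu-L_j$ is invertible, since $\sigma(L_j)\subset\{\lambda_j\}$. For all but finitely many $j$ we have $\|L_j\|\le|\mu|/2$, and then the Neumann series gives $\|(\mu-L_j)^{-1}\|\le2/|\mu|$. So the inverses are uniformly bounded and $(\mu-L)^{-1}=\bigoplus_j(\mu-L_j)^{-1}$ exists. Thus $\sigma(L)\subset\Lambda$ is countable. The complement of a countable set in the plane is connected: two of its points $a\ne b$ are joined by the paths $[a,c]\cup[c,b]$ with $c$ on the perpendicular bisector of $[a,b]$, these paths are uncountably many and pairwise disjoint except at $a$ and $b$, so one of them avoids the set. Hence $\Omega_\infty(L)=\mathbb C\setminus\sigma(L)\supset\mathbb C\setminus\Lambda$.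

Fix $j$ and let $\Gamma$ be a positively oriented circle centered at $\lambda_j$ whose closed disc contains no other point of $\Lambda$. By Lemma~\ref{lem:resolvent}, $P=\frac1{2\pi i}\int_\Gamma(\mu-L)^{-1}d\mu\in\mathcal P(L)$, and $P$ acts on $Z_k$ as $\frac1{2\pi i}\int_\Gamma(\mu-L_k)^{-1}d\mu$. For $k\ne j$ the integrand is holomorphic near the closed disc, so the integral is $0$. For $k=j$,
\[
(\mu-L_j)^{-1}=\sum_{m\ge0}(\lambda_jN_j)^m(\mu-\lambda_j)^{-m-1},
\]
uniformly on $\Gamma$ because $N_j$ is quasinilpotent; integrating term by term leaves only $m=0$ and gives $I$. Hence $P=P_j$.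
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:powers}]
Let $A=I+B$ and $Z=\ell_2(\mathbb N;H)$. For a prime $p$ let $c_p=1/p$ and $\omega_p=e^{2\pi i/p}$. By Proposition~\ref{prop:cyclic} fix cyclic vectors $y$ of $B^{(\infty)}$ and $y'$ of $(B')^{(\infty)}$ in $Z$.

\emph{Complex scalars.} Let $T_p=A\oplus\omega_pA'$ on $H\oplus H$ and $T=\bigoplus_pc_pT_p$, the sum over all primes; it is bounded since $\|c_pT_p\|\le\|A\|$. Let $n\ge2$ and let $p$ be a prime divisor of $n$. Then $\omega_p^n=1$, and $T^n$ has the direct summand $c_p^nT_p^n=c_p^n(A^n\oplus(A^n)')$, which is not cyclic by Lemma~\ref{lem:skew}. So $T^n$ is not cyclic.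

After a rearrangement of coordinates, $T^{(\infty)}$ is the orthogonal sum of the blocks $c_p(I+B^{(\infty)})$ and $c_p\omega_p(I+(B')^{(\infty)})$ on copies of $Z$. The numbers $c_p$ and $c_p\omega_p$ tend to $0$ and are pairwise distinct, since the modulus determines $p$ and $\omega_p\ne1$. By Lemma~\ref{lem:small} and Proposition~\ref{prop:points}, the vector with components $c_py$ and $c_py'$, which is square summable because $\sum c_p^2<\infty$, is cyclic for $T^{(\infty)}$.

\emph{Real scalars.} For $p=2$ the root $\omega_2=-1$ is real, and we keep $T_2=A\oplus(-A')$ on $H\oplus H$. For odd $p$ we replace multiplication by $\omega_p$ by a rotation, which needs two copies of $H$. For a Hilbert space $Y$ and $\theta=2\pi/p$ let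
\[
\rho_p(u,v)=(u\cos\theta-v\sin\theta,\;u\sin\theta+v\cos\theta)\qquad\text{on }Y\oplus Y .
\]
This is an isometry with $\rho_p^p=I$, and it commutes with every operator of the form $C\oplus C$. Let $T_p=A\oplus\rho_p(A'\oplus A')$ on $H\oplus(H\oplus H)$ and $T=\bigoplus_pc_pT_p$. If $p\mid n$, then $T_p^n$ equals $A^n\oplus(A^n)'$ for $p=2$ and $A^n\oplus(A^n)'\oplus(A^n)'$ for odd $p$. In both cases $c_p^n(A^n\oplus(A^n)')$ is a direct summand of $T^n$, so $T^n$ is not cyclic.

Let $L=T^{(\infty)}$ and $D=(A')^{(\infty)}$. After a rearrangement of coordinates, $L$ is the orthogonal sum of the blocks $c_pA^{(\infty)}$ on $Z$ ($p$ prime), $-c_2D$ on $Z$, and $c_p\rho_p(D\oplus D)$ on $Z\oplus Z$ ($p$ odd). Let $z$ be the vector whose components in these blocks are $c_py$, $c_2y'$ and $(c_py',0)$. By Lemma~\ref{lem:real}(a) it suffices to show that the real vector $z$ is cyclic for $L_{\mathbb C}$.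

Over $\mathbb C$ the rotation can be diagonalized. The map
\[
V(u,v)=\tfrac1{\sqrt2}(u+iv,\;u-iv)\qquad(u,v\in Z_{\mathbb C})
\]
is a complex-linear bijection of $Z_{\mathbb C}\oplus Z_{\mathbb C}$, isometric by the parallelogram law, and it commutes with $D_{\mathbb C}\oplus D_{\mathbb C}$. The identities
\begin{align*}
(u\cos\theta-v\sin\theta)+i(u\sin\theta+v\cos\theta)&=\omega_p(u+iv),\\
(u\cos\theta-v\sin\theta)-i(u\sin\theta+v\cos\theta)&=\bar\omega_p(u-iv)
\end{align*}
say that $V\rho_pV^{-1}=\omega_pI\oplus\bar\omega_pI$. Applying $V$ in each rotation block, we see that $L_{\mathbb C}$ is unitarily equivalent to the orthogonal sum of the operators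
\[
c_pA^{(\infty)}_{\mathbb C}\ \ (p\text{ prime}),\qquad-c_2D_{\mathbb C},\qquad c_p\omega_pD_{\mathbb C}\ \text{ and }\ c_p\bar\omega_pD_{\mathbb C}\ \ (p\text{ odd}).
\]
Each has the form $\lambda(I+N)$, where $N$ is the complexification of $B^{(\infty)}$ or $(B')^{(\infty)}$. The scalars $\lambda$ tend to $0$ and are pairwise distinct, because $1,\omega_p,\bar\omega_p$ are distinct for $p\ge3$. Since $V(c_py',0)=\frac{c_p}{\sqrt2}(y',y')$, every component of the image of $z$ is a nonzero multiple of $y$ or $y'$, and these vectors are cyclic for the corresponding $N$ by Lemma~\ref{lem:real}(a). Proposition~\ref{prop:points} shows that $z$ is cyclic for $L_{\mathbb C}$.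
\end{proof}

\section{Squares when the spectrum avoids its reflection}\label{sec:positive}

A cyclic vector of $T$ is cyclic for $T^2$ as soon as $T$ is a norm limit of polynomials in $T^2$. For a diagonal matrix with distinct eigenvalues $\lambda_1,\dots,\lambda_d$ and $\lambda_j\ne-\lambda_k$ for all $j,k$, this is Lagrange interpolation: the squares $\lambda_j^2$ are distinct, and a polynomial $q$ with $q(\lambda_j^2)=\lambda_j$ gives $q(T^2)=T$. In general, an even polynomial $r$ has $r(T)=r(-T)$, so approximating $T$ by even polynomials means solving $r(T)\approx T$ and $r(-T)\approx T$ together. Conversely, any solution $r$ of these two conditions can be replaced by its even part. This is why we work with $W=T\oplus(-T)$ and approximate $T\oplus T$ by polynomials in $W$. We recall two textbook facts.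

\emph{Holomorphic functional calculus.} Let $\Omega\subset\mathbb C$ be open and $C\subset\Omega$ compact. There is a finite family $\Gamma$ of closed piecewise smooth curves in $\Omega\setminus C$ with total winding number $1$ about each point of $C$ and $0$ about each point of $\mathbb C\setminus\Omega$. If $L$ is an operator on a complex Banach space with $\sigma(L)\subset C$ and $f$ is holomorphic on $\Omega$, then $f(L)=\frac1{2\pi i}\int_\Gamma f(\lambda)(\lambda-L)^{-1}d\lambda$ does not depend on $\Gamma$ and depends only on the values of $f$ in a neighborhood of $\sigma(L)$. If $f$ coincides with a polynomial $q$ near $\sigma(L)$, then $f(L)=q(L)$.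

\emph{Janiszewski's theorem}, in the case of disjoint sets. If $K_1,K_2\subset\mathbb C$ are disjoint compact sets and two points outside $K_1\cup K_2$ lie in one component of $\mathbb C\setminus K_1$ and in one component of $\mathbb C\setminus K_2$, then they lie in one component of $\mathbb C\setminus(K_1\cup K_2)$. In particular, if $\mathbb C\setminus K_1$ and $\mathbb C\setminus K_2$ are connected, so is $\mathbb C\setminus(K_1\cup K_2)$.

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
We may assume that the space is nonzero. Let first $\mathbb K=\mathbb C$. The set $K$ is $\sigma(T)$ together with the bounded components of its complement. It is closed, because components of open sets are open, and bounded, because $\Omega_\infty(T)$ contains $\{|\lambda|>\|T\|\}$. Its complement $\Omega_\infty(T)$ is connected. The same holds for $-K$, and the two sets are disjoint by hypothesis. By Janiszewski's theorem, $\mathbb C\setminus(K\cup(-K))$ is connected. For $W=T\oplus(-T)$ we have $\sigma(W)=\sigma(T)\cup(-\sigma(T))\subset K\cup(-K)$. An unbounded connected subset of $\mathbb C\setminus\sigma(W)$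 lies in the unbounded component, so
\begin{equation}\label{eq:outside}
\mathbb C\setminus(K\cup(-K))\subset\Omega_\infty(W).
\end{equation}
This is the reason for working with $K$ rather than $\sigma(T)$: Lemma~\ref{lem:resolvent} controls the resolvent only in the unbounded component.

Let $U$ be the open $\delta$-neighborhood of $K$, where $2\delta$ is the distance from $K$ to $-K$; it is positive by the hypothesis and compactness. Then $U\cap(-U)=\varnothing$, so the function $f$ equal to $z$ on $U$ and to $-z$ on $-U$ is well defined and holomorphic on $\Omega=U\cup(-U)$. Choose $\Gamma$ as above for $\Omega$ and $C=K\cup(-K)$. Since $(\lambda-W)^{-1}=(\lambda-T)^{-1}\oplus(\lambda+T)^{-1}$, and $f(z)=z$ near $\sigma(T)$, $f(z)=-z$ near $\sigma(-T)$,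
\[
f(W)=f(T)\oplus f(-T)=T\oplus T .
\]
By \eqref{eq:outside}, $\Gamma\subset\Omega_\infty(W)$, and Lemma~\ref{lem:resolvent} gives polynomials $r_n$ with $r_n(W)\to T\oplus T$, that is, $r_n(T)\to T$ and $r_n(-T)\to T$ in norm. Write the even part as $\frac12(r_n(z)+r_n(-z))=q_n(z^2)$. Then $q_n(T^2)=\frac12(r_n(T)+r_n(-T))\to T$ in norm.

If $\mathbb K=\mathbb R$, the argument so far applies to $T_{\mathbb C}$ (it did not use cyclicity) and gives complex polynomials $q_n$ with $q_n((T^2)_{\mathbb C})\to T_{\mathbb C}$. By Lemma~\ref{lem:real}(b) with $L=T^2$ and $G=T$, we may replace the coefficients of $q_n$ by their real parts and obtain real polynomials with $q_n(T^2)\to T$.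

In both cases the norm closure of the polynomials in $T^2$ is a closed algebra containing $I$ and $T$, hence every polynomial in $T$. Let $x$ be a cyclic vector of $T$. For each polynomial $r$ there are polynomials $s_n$ with $s_n(T^2)\to r(T)$ in norm, so $r(T)x$ lies in the closure of $\{q(T^2)x\}$. This closure therefore contains a dense set, and $x$ is cyclic for $T^2$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{Shkarin} Stanislav Shkarin, \emph{Universal elements for non-linear operators and their applications}, arXiv:1209.1222 (2012).
\end{thebibliography}
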